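# Sums of cross-union families: two natural constructions, and why they are not enough

## 1. Two constructions and the bound they suggest

Fix integers $k\ge 2$, $s\ge 1$ and $0<\ell<k$, and put $n=ks+\ell$, $[n]=\{1,\dots,n\}$. Take $s+1$ sets of size $k$. Their sizes add up to $(s+1)k>n$, so they are able to cover $[n]$, while $s$ of them are not. We study families for which covering never happens.

**Definition.** Families $\mathcal F_0,\dots,\mathcal F_s\subset\binom{[n]}k$ are *cross-union* if there is no choice of $F_0\in\mathcal F_0,\dots,F_s\in\mathcal F_s$ with $F_0\cup\dots\cup F_s=[n]$.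

For example, let $k=2,s=2,\ell=1$, so $n=5$, and we have three graphs on five vertices. If all three consist of the six edges avoiding vertex $5$, they are cross-union. If all three are the complete graph $K_5$, they are not, because $\{1,2\},\{3,4\},\{4,5\}$ cover.

How large can $\sum|\mathcal F_i|$ be if all families are non-empty? Without non-emptiness one could take one empty family and $s$ full ones. Two constructions come to mind.

*All families avoid a point.* Let every $\mathcal F_i$ consist of the $k$-sets avoiding $n$. The total is $(s+1)\binom{n-1}k$.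

*One singleton, and one family pays.* Let $\mathcal F_0=\{[k]\}$ and $\mathcal F_1=\{F:|F\cap[k]|\ge k-\ell+1\}$, and let the other $s-1$ families be full. Outside $[k]$ there are $n-k=(s-1)k+\ell$ points. Of these, $F_1$ covers at most $\ell-1$ and the other sets at most $(s-1)k$, so one point stays uncovered. The family $\mathcal F_1$ misses the sets meeting $[k]$ in at most $k-\ell$ points.

The first guess is that one of these two is always best:
$$\sum_{i=0}^{s}|\mathcal F_i|\le\max\Big\{(s+1)\binom{n-1}k,\ 1+s\binom nk-\sum_{i=0}^{k-\ell}\binom ki\binom{n-k}{k-i}\Big\}\quad ?\tag{1}$$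
The question whether (1) holds for all $k,s,\ell$ and all non-empty cross-union families comes from Stijn Cambie, Jaehoon Kim, Hong Liu and Tuan Tran, "A proof of Frankl's conjecture on cross-union families", arXiv:2202.10365 (2022).

We use the following notation throughout. Let $N=\binom nk$ and $t=k-\ell+1\ge 2$. Let $h(j)=\binom kj\binom{n-k}{k-j}$, the number of $k$-sets meeting $[k]$ in exactly $j$ points, and $H(v)=\sum_{j<v}h(j)$. The two terms in (1) are
$$\mathrm I=(s+1)\tbinom{n-1}k=\Big(s-\frac{k-\ell}n\Big)N,\qquad \mathrm{II}=1+sN-H(t).\tag{2}$$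
The formula for $\mathrm I$ holds because $\binom{n-1}k=\frac{n-k}nN$ and $(s+1)(n-k)=sn+n-(s+1)k=sn-(k-\ell)$. So each construction reaches $sN$ minus a loss, and we compare losses.

## 2. Testing the guess on $n=3$, $n=5$ and the row $\ell=k-1$

**$k=2,\ s=1,\ \ell=1$, $n=3$.** Two edges of a triangle fail to cover $[3]$ only if they are equal. So $\mathcal F_0=\mathcal F_1=\{e\}$, with total $2$. Here $\mathrm I=2\binom22=2$ and $\mathrm{II}=1+3-2=2$. The guess is right.

**$k=2,\ s=2,\ \ell=1$, $n=5$.** Now $\mathrm I=3\binom42=18$ and $\mathrm{II}=1+20-(3+6)=12$. We check by hand that the maximum is $18$.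

Place the vertices on a circle in any order $v_0,\dots,v_4$ (indices mod $5$), and let $e_y=\{v_y,v_{y+1}\}$ and $M_j=\{y:e_y\notin\mathcal F_j\}$. The edges $e_y,e_{y+2},e_{y+4}$ cover, so $1[y\in M_0]+1[y+2\in M_1]+1[y+4\in M_2]\ge1$. Summing over $y$ gives $|M_0|+|M_1|+|M_2|\ge5$. The edges $e_{y+1},e_{y+2},e_{y+4}$ also cover, so the same holds with $1[y+1\in M_0]$ in place of $1[y\in M_0]$.

Suppose the sum is exactly $5$. Then all these inequalities are equalities, so $1[y\in M_0]=1[y+1\in M_0]$ for all $y$, and $M_0$ is empty or everything. By symmetry this is true for each $M_j$, so exactly one of them is everything, say $M_0$. Then $\mathcal F_1,\mathcal F_2$ contain the whole $5$-cycle. The non-empty $\mathcal F_0$ contains a chord, after rotation $\{v_0,v_2\}$. But $\{v_0,v_2\},\{v_3,v_4\},\{v_0,v_1\}$ cover, a contradiction. So at least $6$ edges are missing, counted over the three families, on every Hamilton cycle. The edges of $K_5$ split into a $5$-cycle and its complementary $5$-cycle, so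 at least $12$ are missing in all, and the total is at most $30-12=18$.

The guess survives, but look at the second construction. With $\mathcal F_0=\{\{1,2\}\}$ it gives $1+1+10=12$. Suppose instead that $\mathcal F_1=\mathcal F_2$ are the seven edges meeting $\{1,2\}$. Each covers at most one of $3,4,5$, so this is cross-union, with total $1+7+7=15$. So splitting the payment between $\mathcal F_1$ and $\mathcal F_2$ already beats $\mathrm{II}$, and only $\mathrm I$ rescues the guess.

**$s=2$, $\ell=k-1$, $n=3k-1$.** The same splitting is $\mathcal F_0=\{[k]\}$, $\mathcal F_1=\mathcal F_2=\{F:F\cap[k]\ne\emptyset\}$. A union has at most $k+2(k-1)=n-1$ elements. The losses against $2N$ are: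

| $k$ | $2N$ | loss of $\mathrm I$: $N/n$ | loss of $\mathrm{II}$: $(k+1)\binom{2k-1}k-1$ | loss of split: $2\binom{2k-1}k-1$ |
|---|---|---|---|---|
| 2 | 20 | 2 | 8 | 5 |
| 3 | 112 | 7 | 39 | 19 |
| 4 | 660 | 30 | 174 | 69 |
| 5 | 4004 | 143 | 755 | 251 |
| 6 | 24752 | 728 | 3233 | 923 |
| 7 | 155040 | 3876 | 13727 | 3431 |

(For $\mathrm{II}$ we used $\binom{2k-1}k+k\binom{2k-1}{k-1}=(k+1)\binom{2k-1}k$.) In the last row the split wins.

**Theorem 1.** For $k=7$, $s=2$, $\ell=6$ (so $n=20$) there are non-empty cross-union families with $\sum|\mathcal F_i|=151609>151164=\max\{\mathrm I,\mathrm{II}\}$. So (1) is false in general.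

**Proof.** Take $\mathcal F_0=\{[7]\}$ and $\mathcal F_1=\mathcal F_2=\{F\in\binom{[20]}7:F\cap[7]\neq\emptyset\}$. Always $|F_0\cup F_1\cup F_2|\le7+6+6=19$. The total is $1+2\big(\binom{20}7-\binom{13}7\big)=1+2(77520-1716)=151609$. On the other side, $\mathrm I=3\binom{19}7=3\cdot50388=151164$ and $\mathrm{II}=1+2\cdot77520-\big(\binom{13}7+7\binom{13}6\big)=155041-13728=141313$. $\blacksquare$

## 3. Spreading the deficit over $s$ families

The table compares a loss $\frac{k-\ell}nN$, a polynomially small fraction of $N$, with a tail of a hypergeometric distribution, which can be exponentially small.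

**Theorem 2.** If $s\ge2$, $1\le\ell\le k-1$ and
$$\ell^2>2s^2k\ln(s(s+1)k),\tag{3}$$
then (1) fails. For $s=1$, (1) always holds. Hence, for given $s$, inequality (1) holds for all $k,\ell$ if and only if $s=1$.

For instance, with $s=2$, $\ell=k-1$, condition (3) holds at $k=48$: $47^2=2209>384\ln 288\approx2174.6$. It does not contain Theorem 1: at $k=7$ it would need $36>56\ln42$.

We recall Hoeffding's inequality (1963; valid for sampling without replacement). If $X$ is the number of marked points in a uniform random $k$-subset, then $P(X\le EX-d)\le e^{-2d^2/k}$ for $d\ge0$.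

**Proof.**

**Step 1: the families.** The purpose is to share the deficit $t$ evenly. Let $s\ge2$. Choose integers $v_1\ge\dots\ge v_s\ge0$ with $\sum v_i=t$, each equal to $\lfloor t/s\rfloor$ or $\lceil t/s\rceil$. Put $\mathcal F_0=\{[k]\}$ and $\mathcal F_i=\{F:|F\cap[k]|\ge v_i\}$. A union has at most $k+\sum(k-v_i)=k+ks-t=n-1$ elements, so these non-empty families are cross-union. Let $X=|F\cap[k]|$ for a uniform random $k$-set $F$. The total is
$$1+sN-\beta N,\qquad \beta=\sum_{i=1}^sP(X<v_i)=\frac1N\sum_iH(v_i).$$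

**Step 2: $\beta<1/n$.** The purpose is to bound the new loss. We have $v_i-1\le\lceil t/s\rceil-1\le\frac{t-1}s=\frac{k-\ell}s$. Since $n(k-\ell)=(ks+\ell)(k-\ell)=sk^2-\ell(ks-k+\ell)=sk^2-\ell(n-k)$ and $n>2k$,
$$EX-\frac{k-\ell}s=\frac{k^2}n-\frac{k-\ell}s=\frac{\ell(n-k)}{ns}\ge\frac\ell{2s}.$$
Hoeffding with $d=\ell/(2s)$ gives $P(X\le v_i-1)\le e^{-\ell^2/(2s^2k)}$. So by (3), $\beta\le s\,e^{-\ell^2/(2s^2k)}<\frac1{(s+1)k}<\frac1n$.

**Step 3: beating $\mathrm I$.** By (2), the total minus $\mathrm I$ is $1+N\big(\frac{k-\ell}n-\beta\big)>0$, because $k-\ell\ge1$.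

**Step 4: beating $\mathrm{II}$.** We need $\sum_iH(v_i)=\beta N<H(t)$. Since $n-k\ge k$, all $h(0),\dots,h(k)$ are positive. The ratio
$$\frac{h(j+1)}{h(j)}=\frac{(k-j)^2}{(j+1)(n-2k+j+1)}\tag{4}$$
is strictly decreasing in $j$. So $h$ is strictly increasing on $\{0,\dots,M\}$, where $M$ is its smallest maximizer.

If $t-1\ge M$, then $H(t)\ge h(M)\ge\frac N{k+1}\ge\frac Nn>\beta N$, because the maximum of $k+1$ numbers with sum $N$ is at least $N/(k+1)$.

If $t-1<M$, map the pairs $(i,j)$ with $0\le j<v_i$ bijectively onto $\{0,\dots,t-1\}$ by $(i,j)\mapsto v_1+\dots+v_{i-1}+j$. The image is at least $j$, and $h$ increases on $\{0,\dots,t-1\}$, so $\sum_iH(v_i)\le H(t)$. Since $s,t\ge2$ and the $v_i$ are balanced, $v_1,v_2\ge1$. The pair $(2,0)$ goes to $v_1\ge1$, so the inequality is strict.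

**Step 5: $s=1$.** The purpose is to see that (1) is then a classical theorem. Now $n=k+\ell>2\ell$. The complements of $F_0,F_1$ are $\ell$-sets, and $F_0\cup F_1\ne[n]$ exactly when the complements intersect. The theorem of Hilton and Milner (Quart. J. Math. 18 (1967)) says that non-empty cross-intersecting $\mathcal A,\mathcal B\subset\binom{[n]}\ell$ with $n\ge2\ell$ satisfy $|\mathcal A|+|\mathcal B|\le\binom n\ell-\binom{n-\ell}\ell+1$. In $\mathrm{II}$ we have $\binom{n-k}{k-i}=\binom\ell{k-i}=0$ for $i<k-\ell$, so only $i=k-\ell$ contributes, giving $\binom k{k-\ell}=\binom k\ell=\binom{n-\ell}\ell$. So the Hilton–Milner bound equals $\mathrm{II}$.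

**Step 6: the equivalence.** For $s\ge2$, $\ell=k-1$ and large $k$, condition (3) holds, since its left side is quadratic in $k$ and its right side is of order $k\ln k$. So (1) fails for some $k,\ell$. $\blacksquare$

## 4. The case $s=2$: layers around one set

What is the true maximum? From here until the last remark, $s=2$, $n=2k+\ell$, so $h(a)=\binom ka\binom{k+\ell}{k-a}$. Put
$$m=\Big\lfloor\frac{k-\ell}2\Big\rfloor,\qquad S=\sum_{a=0}^{k-\ell}\min\big(h(a),h(k-\ell-a)\big).$$

**Theorem 3.** For every $\varepsilon\in(0,1)$ there is $k_0(\varepsilon)$ such that for $k\ge k_0$, $\varepsilon k\le\ell\le k-1$, $n=2k+\ell$, the exact maximum of $|\mathcal F_0|+|\mathcal F_1|+|\mathcal F_2|$ over non-empty cross-union families is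
$$1+2\tbinom nk-2\sum_{j\le m}\tbinom kj\tbinom{k+\ell}{k-j}\quad(k-\ell\text{ odd}),\qquad k+1+2\tbinom nk-2\sum_{j\le m}\tbinom{k+1}j\tbinom{k+\ell-1}{k-j}\quad(k-\ell\text{ even}).$$

A lower bound on $k$ is needed: for $k=2,\ell=1$ the formula gives $15$, while the maximum is $18$.

Write $\mathcal M_i=\binom{[n]}k\setminus\mathcal F_i$ for the missing sets, $f_i=|\mathcal F_i|/N$ and $\mu_i=1-f_i$. Maximizing $\sum|\mathcal F_i|$ means minimizing $\sum\mu_i$.

The sensible first approach is to fix one $A\in\mathcal F_0$ and see what it costs $\mathcal F_1$ and $\mathcal F_2$. The *layer* $a$ around $A$ is $\{B\in\binom{[n]}k:|B\cap A|=a\}$, of size $h(a)>0$ for $0\le a\le k$. Let $\mu_i^A(a)$ be the density of $\mathcal M_i$ in it. For $k=3,\ell=1,n=7$ the layers $a=0,1,2,3$ have sizes $4,18,12,1$. If $A\cup B_1\cup B_2=[7]$ with $B_1,B_2$ disjoint outside $A$, then $B_1$ and $B_2$ have $4$ points outside $A$ in all, so they lie in layers $a$ and $2-a$. So $S=4+18+4=26$.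

**Lemma 1 (layers).** Let $\mathcal F_0,\mathcal F_1,\mathcal F_2$ be cross-union and $A\in\mathcal F_0$.

(i) $\mu_1^A(a)+\mu_2^A(k-\ell-a)\ge1$ for $0\le a\le k-\ell$.

(ii) $h(a)<h(k-\ell-a)$ for $0\le a<\frac{k-\ell}2$. Hence $S=2\sum_{a\le m}h(a)$ if $k-\ell=2m+1$, and $S=2\sum_{a<m}h(a)+h(m)$ if $k-\ell=2m$.

(iii) $e:=|\mathcal M_1|+|\mathcal M_2|-S\ge0$. If $a<b$ and $a+b=k-\ell$, then for $i=1,2$
$$\mu_i^A(b)\le\frac e{h(b)-h(a)},\qquad 1-\mu_i^A(a)\le\frac e{h(b)-h(a)}.$$

**Proof.** (i) Partition $[n]\setminus A$, which has $k+\ell$ points, uniformly at random into parts of sizes $k-a$ and $\ell+a$. Add to them independent uniform subsets of $A$ of sizes $a$ and $k-\ell-a$. The resulting $k$-sets $B_1,B_2$ are uniform in the layers $a$ and $k-\ell-a$, and $A\cup B_1\cup B_2=[n]$. So always $B_1\in\mathcal M_1$ or $B_2\in\mathcal M_2$, and the two probabilities add up to at least $1$.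

(ii) Since $\binom{k+\ell}{\ell+a}=\binom{k+\ell}{k-a}$, we have $h(k-\ell-a)=\binom k{\ell+a}\binom{k+\ell}{k-a}$. So we compare $\binom ka$ with $\binom k{a+\ell}$. From $2a<k-\ell$ we get $a<a+\ell<k-a$, and by symmetry and unimodality of the binomial coefficients $\binom ka<\binom k{a+\ell}$. The formulas for $S$ follow: each $h(a)$ with $a<\frac{k-\ell}2$ is the minimum twice, and $h(m)$ occurs once if $k-\ell=2m$.

(iii) Split $|\mathcal M_1|+|\mathcal M_2|$ by layers, and for $\mathcal M_2$ reverse the order of the layers $0,\dots,k-\ell$. Then $e$ equals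
$$\sum_{a=0}^{k-\ell}\Big[h(a)\mu_1^A(a)+h(k-\ell-a)\mu_2^A(k-\ell-a)-\min(h(a),h(k-\ell-a))\Big]+\sum_{a>k-\ell}h(a)\big(\mu_1^A(a)+\mu_2^A(a)\big).$$
By (i) each bracket is $\ge0$, so $e\ge0$, and $e$ is at least each single bracket. Let $a<b$, $a+b=k-\ell$, so $h(a)<h(b)$. Using $\mu_1^A(a)\ge1-\mu_2^A(b)$, the bracket with index $a$ is
$$h(a)\mu_1^A(a)+h(b)\mu_2^A(b)-h(a)\ge(h(b)-h(a))\,\mu_2^A(b).$$
So $\mu_2^A(b)\le e/(h(b)-h(a))$, and $1-\mu_1^A(a)\le\mu_2^A(b)$. The bracket with index $b$ is $h(b)\mu_1^A(b)+h(a)\mu_2^A(a)-h(a)$, and the same argument with roles $1,2$ exchanged gives the other two bounds. $\square$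

**The singleton case is solved.** If $|\mathcal F_0|=1$, part (iii) gives $\sum|\mathcal F_i|=1+2N-|\mathcal M_1|-|\mathcal M_2|\le1+2N-S$, for all $k,\ell$. This is attained by $\mathcal F_0=\{[k]\}$ and the thresholds $|F\cap[k]|\ge v_i$ with $\{v_1,v_2\}=\{\lfloor t/2\rfloor,\lceil t/2\rceil\}$ from Section 3. If $k-\ell=2m+1$ both thresholds are $m+1$. If $k-\ell=2m$ they are $m$ and $m+1$. In both cases the number of missing sets is $S$ by (ii).

**Where this stops.** For a larger $\mathcal F_0$ the same argument gives only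
$$\sum|\mathcal F_i|\le|\mathcal F_0|+2N-S.\tag{5}$$
The term $|\mathcal F_0|$ is out of control: two sets in $\mathcal F_0$ should cost more than one, and (5) does not see it. The difficulty is real, because for $k-\ell$ even one can have more than one set at no extra cost.

**Constructions attaining the values in Theorem 3.**

*$k-\ell=2m+1$.* Let $\mathcal F_0=\{[k]\}$ and $\mathcal F_1=\mathcal F_2=\{F:|F\cap[k]|\ge m+1\}$. Outside $[k]$ at most $2(k-m-1)=k+\ell-1<k+\ell$ points are covered. The total is $1+2N-2\sum_{a\le m}h(a)=1+2N-S$.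

*$k-\ell=2m$.* Since $\ell<k$, we have $m\ge1$. Let $\mathcal F_0=\binom{[k+1]}k$ and $\mathcal F_1=\mathcal F_2=\{F:|F\cap[k+1]|\ge m+1\}$. Outside $[k+1]$ there are $k+\ell-1$ points, of which at most $2(k-m-1)=k+\ell-2$ are covered. A set is missing from $\mathcal F_1$ if it has fewer than $m$ points in $[k]$, or exactly $m$ points in $[k]$ and avoids $k+1$. In the second case its part outside $[k]$ is a $(k-m)$-subset of a set of size $k+\ell=2(k-m)$, and exactly half of those avoid $k+1$. So
$$|\mathcal M_1|=\sum_{j\le m}\tbinom{k+1}j\tbinom{k+\ell-1}{k-j}=\sum_{a<m}h(a)+\tfrac12h(m)=\tfrac S2,$$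
and the total is $k+1+2N-S$. For $k=3,\ell=1$ this is $4+22+22=48$, against $45=1+70-26$ for a singleton.

Put $c^*=1$ if $k-\ell$ is odd and $c^*=k+1$ if $k-\ell$ is even. What remains of Theorem 3 is the upper bound
$$\sum|\mathcal F_i|\le2N-S+c^*.\tag{6}$$
By (5), this holds when $|\mathcal F_0|\le c^*$. The plan for larger $\mathcal F_0$ has three parts. A circle argument, as for $n=5$, shows that $\mathcal F_0$ is not too large. An expansion inequality then makes $|\mathcal F_0|$ tiny compared with $S$, so that the excess $e$ in Lemma 1(iii) is tiny and every $A\in\mathcal F_0$ almost dictates $\mathcal M_1,\mathcal M_2$ near the middle layers. Finally, sets of $\mathcal F_0$ at distance one give contradictory dictates.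

## 5. The circle and the shift

**Lemma 2 (circle).** For any $s\ge1$, non-empty cross-union families $\mathcal F_0,\dots,\mathcal F_s$ and each $i$,
$$\sum_j\mu_j\ge1+\frac{f_i(1-f_i)}{kn}.$$

**Proof.** By relabeling, let $i=0$.

**Step 1: a fixed circular order.** We generalize the count for $n=5$. Place $[n]$ on a circle $\mathbb Z_n$ in uniformly random order. Let $M_j\subset\mathbb Z_n$ be the set of starting points of arcs of length $k$ that belong to $\mathcal M_j$. Arcs starting at $y,y+k,\dots,y+sk$ cover the circle, since the gaps between consecutive starts are $k,\dots,k,\ell$. Arcs starting at $y+1,y+k,\dots,y+sk$ also cover, with gaps $k-1,k,\dots,k,\ell+1\le k$. So for every $y$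
$$1[y\in M_0]+\sum_{j\ge1}1[y+jk\in M_j]\ge1,\qquad1[y+1\in M_0]+\sum_{j\ge1}1[y+jk\in M_j]\ge1.$$
Each of the two inequalities, summed over $y$, gives $\sum_j|M_j|\ge n$. If $\sum_j|M_j|=n$, all of them are equalities, so $1[y\in M_0]=1[y+1\in M_0]$ for all $y$, and $M_0\in\{\emptyset,\mathbb Z_n\}$. So $\sum_j|M_j|\ge n+1$ whenever the arc at $0$ is in $\mathcal F_0$ and the arc at $1$ is not.

**Step 2: averaging.** We pass to densities. We have $E|M_j|=n\mu_j$, and the arcs at $0$ and $1$ form a uniform ordered pair of $k$-sets $A,A'$ with $|A\cap A'|=k-1$. Call such a pair adjacent. So $n\sum_j\mu_j\ge n+\pi$, where $\pi=P(A\in\mathcal F_0,A'\notin\mathcal F_0)$.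

**Step 3: $\pi\ge f_0(1-f_0)/k$.** The purpose is to bound the boundary of $\mathcal F_0$ from below. Let $A,A''$ be independent uniform $k$-sets and $D=|A\setminus A''|\le k$. Order $A\setminus A''$ and $A''\setminus A$ uniformly at random, and swap the elements in these orders one pair at a time, giving $A=A_0,A_1,\dots,A_D=A''$. The law of this path is invariant under $S_n$, which acts transitively on adjacent ordered pairs. So, given $D\ge j$, the pair $(A_{j-1},A_j)$ is a uniform adjacent pair. If $A\in\mathcal F_0$ and $A''\notin\mathcal F_0$, some step leaves $\mathcal F_0$. Hence $f_0(1-f_0)\le\sum_{j=1}^kP(D\ge j)\,\pi\le k\pi$. Insert this in Step 2 and divide by $n$. $\square$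

**Definition.** For $i<j$ the *shift* $S_{ij}(\mathcal F)$ replaces each $F\in\mathcal F$ with $j\in F$, $i\notin F$ by $(F\setminus\{j\})\cup\{i\}$, unless that set is already in $\mathcal F$, in which case $F$ stays. It preserves $|\mathcal F|$.

For example, $S_{12}$ sends $\{\{2,3\}\}$ to $\{\{1,3\}\}$, and fixes $\{\{2,3\},\{1,3\}\}$.

**Lemma 3.** If $\mathcal F_0,\dots,\mathcal F_s$ are cross-union, so are $S_{ij}(\mathcal F_0),\dots,S_{ij}(\mathcal F_s)$.

**Proof.** Suppose $G_r\in S_{ij}(\mathcal F_r)$ cover $[n]$. Let $R=\{r:G_r\notin\mathcal F_r\}$, which is non-empty since the $\mathcal F_r$ are cross-union. For $r\in R$ we have $i\in G_r$, $j\notin G_r$, and $G_r'=(G_r\setminus\{i\})\cup\{j\}\in\mathcal F_r$. Replace $G_r$ by $G'_r$ for $r\in R$. Now all sets come from the $\mathcal F_r$, so they do not cover. The union could only lose $i$, so no $G_r$ with $r\notin R$ contains $i$. Some $G_q$ contains $j$; then $q\notin R$, hence $i\notin G_q$. Since $G_q$ stayed in place under the shift, $(G_q\setminus\{j\})\cup\{i\}\in\mathcal F_q$.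 Use this set for $q$, the sets $G_r'$ for $r\in R$, and $G_r$ otherwise. Then $i$ is covered by the set for $q$, $j$ by any $G_r'$, and every other point as before. This covers $[n]$ with sets from the $\mathcal F_r$, a contradiction. $\square$

Apply shifts to all families at once as long as something changes. The sum of all elements of all sets drops each time, so this terminates with families fixed by every $S_{ij}$. Such families are *shifted* in the following sense: if $\{a_1<\dots<a_k\}\in\mathcal F$ and $b_1<\dots<b_k$ with $b_r\le a_r$ for all $r$, then $\{b_1,\dots,b_k\}\in\mathcal F$. Indeed, take the smallest $r$ with $b_r<a_r$. Then $a_{r-1}=b_{r-1}<b_r<a_r$ (ignore $a_{r-1}$ if $r=1$), so $b_r$ is not in the set, and invariance under $S_{b_ra_r}$ allows us to replace $a_r$ by $b_r$. Repeat.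

## 6. Decay of the layers and expansion of $\mathcal F_0$

**Lemma 4 (decay).** Let $\ell\ge\varepsilon k$ and $r=1-\varepsilon/2$. Then $h(a-1)\le r\,h(a)$ for integers $1\le a\le a_1:=\frac{k-\ell}2+\frac\ell8$. Consequently $S\le\frac4\varepsilon h(m)$ and $S/N\le\frac4\varepsilon r^{\varepsilon k/8-1}$.

**Proof.** By (4) with $n-2k=\ell$,
$$\frac{h(a-1)}{h(a)}=\frac{a(\ell+a)}{(k-a+1)^2}\le\frac{a(\ell+a)}{(k-a)^2}.$$
The last expression increases in $a$ for $0\le a<k$, and $a_1<k$. With $u=\frac{k+\ell}2\le k$ we have $a_1=u-\frac{7\ell}8$, $\ell+a_1=u+\frac\ell8$, $k-a_1=u-\frac\ell8$. So at $a=a_1$ it equals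
$$\frac{(u-\frac{7\ell}8)(u+\frac\ell8)}{(u-\frac\ell8)^2}=1-\frac{\frac{u\ell}2+\frac{\ell^2}8}{(u-\frac\ell8)^2}\le1-\frac{u\ell/2}{u^2}=1-\frac\ell{2u}\le1-\frac\varepsilon2=r.$$
Since $m\le a_1$, a geometric series gives $S\le2\sum_{a\le m}h(a)\le\frac{2h(m)}{1-r}=\frac4\varepsilon h(m)$. Also $h(m)\le r^{\lfloor a_1\rfloor-m}h(\lfloor a_1\rfloor)\le r^{\lfloor a_1\rfloor-m}N$, and $\lfloor a_1\rfloor-m\ge a_1-1-\frac{k-\ell}2=\frac\ell8-1\ge\frac{\varepsilon k}8-1$. $\square$

Next we want $\mu_1+\mu_2\ge Kf_0$ with a large $K$. The source of expansion is a two-point inequality that improves Cauchy–Schwarz. Norms are taken with respect to the law of the variable in question, e.g. $\|f\|_p=(Ef(\alpha)^p)^{1/p}$.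

**Lemma 5 (two-point inequality).** For $\varepsilon\in(0,1)$ there is $p=p(\varepsilon)\in(1,2)$ such that for every distribution $P=(p_{00},p_{01},p_{10},p_{11})$ of $(\alpha,\beta)\in\{0,1\}^2$ with $p_{01}=p_{10}\ge\frac16$ and $p_{00}\ge\frac\varepsilon3$, and all $f,g\ge0$, we have $Ef(\alpha)g(\beta)\le\|f\|_p\|g\|_p$. The same holds for $n$ i.i.d. copies of $(\alpha,\beta)$ and $f,g:\{0,1\}^n\to[0,\infty)$.

**Proof.**

**Step 1: a limit of violators must be constant.** The purpose is to reduce to functions near $1$. The admissible $P$ form a compact set $Q$. Suppose no $p\in(1,2)$ works. Then for $p_j=2-\frac1j$, $j\ge2$, there are $P_j\in Q$ and $f_j,g_j\ge0$ with $Ef_jg_j>\|f_j\|_{p_j}\|g_j\|_{p_j}$. Neither function is zero. Each atom of each marginal has mass at least $\frac16$, so the means are positive. Scale to $Ef_j=Eg_j=1$; then all values are at most $6$. Pass to a subsequence with limits $P,f,g$. By continuity $Efg\ge\|f\|_2\|g\|_2$, with $\|f\|_2,\|g\|_2\ge1$. So equality holds in Cauchy–Schwarz,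 and $f(\alpha)=c\,g(\beta)$ almost surely for some $c>0$. Since $00,01,10$ have positive mass, $f(0)=cg(0)$, $f(0)=cg(1)$, $f(1)=cg(0)$. So $f$ and $g$ are constant, and $f\equiv g\equiv1$.

**Step 2: second-order comparison.** We show that near $1$ there is no violation. Write $f_j=1+u_j$, $g_j=1+w_j$ with $Eu_j=Ew_j=0$ and $u_j,w_j\to0$. Put $\Sigma_j=Eu_j^2+Ew_j^2$, and let $\rho_j$ be the correlation coefficient of $(\alpha,\beta)$ under $P_j$. A mean-zero function of one bit is a multiple of the centered bit, so $|Eu_jw_j|=|\rho_j|\,\|u_j\|_2\|w_j\|_2$ and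
$$Ef_jg_j=1+Eu_jw_j\le1+\tfrac{|\rho_j|}2\Sigma_j.$$
For $|u|\le\frac12$ and $p\in(1,2)$, Taylor's formula gives, with $\xi$ between $0$ and $u$,
$$(1+u)^p=1+pu+\tfrac{p(p-1)}2(1+\xi)^{p-2}u^2\ge1+pu+\tfrac{p(p-1)}2\cdot\tfrac{u^2}{1+|u|}.$$
So $E(1+u_j)^{p_j}\ge1+z$ with $z=\frac{p_j(p_j-1)}2\cdot\frac{Eu_j^2}{1+\max|u_j|}\to0$. For $q=1/p_j\in(0,1)$ and $z\ge0$ we have $(1+z)^q\ge1+qz-\frac{q(1-q)}2z^2$, since the third derivative is positive. Hence $\|f_j\|_{p_j}\ge1+\frac{p_j-1}2(1-o(1))Eu_j^2$, and likewise for $g_j$. Multiplying, for large $j$,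
$$\|f_j\|_{p_j}\|g_j\|_{p_j}\ge1+\tfrac{p_j-1}2(1-o(1))\Sigma_j.$$
Violation forces $\Sigma_j>0$ and $|\rho_j|>(p_j-1)(1-o(1))\to1$. The variances stay away from $0$, so $\rho_j\to\rho(P)$, and $|\rho(P)|\ge1$. But $|\rho(P)|=1$ would make $\beta$ a function of $\alpha$, while $00$ and $01$ both have positive mass. This is a contradiction.

**Step 3: $n$ copies.** We use induction on $n$. For fixed last coordinates $x,y$, the $(n-1)$-dimensional inequality bounds the expectation of $f(\cdot,x)g(\cdot,y)$ over the first $n-1$ coordinate pairs by $F(x)G(y)$, where $F(x)=\|f(\cdot,x)\|_p$ and $G(y)=\|g(\cdot,y)\|_p$. The one-dimensional inequality for $F,G$ gives at most $\|F\|_p\|G\|_p=\|f\|_p\|g\|_p$. $\square$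

**Lemma 6 (expansion).** Let $\mathcal F_0,\mathcal F_1,\mathcal F_2$ be non-empty cross-union families, $\varepsilon k\le\ell\le k-1$, $p=p(\varepsilon)$ and $x=f_0$. Then
$$\mu_1+\mu_2\ge Kx,\qquad K:=x^{-(2-p)}\big(4(n+1)^3\big)^{-2}.$$

**Proof.**

**Step 1: a dense bipartite pattern.** We look for many pairs $(A,B)\in\mathcal F_0\times\mathcal M_i$ with prescribed intersection. By Lemma 1(i), for each $A\in\mathcal F_0$ either $\mu_1^A(m)\ge\frac12$ or $\mu_2^A(k-\ell-m)\ge\frac12$. So for some $i\in\{1,2\}$, with $a=m$ if $i=1$ and $a=k-\ell-m$ if $i=2$, there is $\mathcal F'\subset\mathcal F_0$ with $|\mathcal F'|\ge\frac12|\mathcal F_0|$ and $\mu_i^A(a)\ge\frac12$ for all $A\in\mathcal F'$. So a uniform pair $(A,B)$ of $k$-sets with $|A\cap B|=a$ satisfies $P(A\in\mathcal F',B\in\mathcal M_i)\ge\frac x4$.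

**Step 2: an i.i.d. model.** We replace the uniform pair by independent coordinates so that Lemma 5 applies. Take $n$ i.i.d. pairs with
$$p_{11}=\tfrac an,\quad p_{10}=p_{01}=\tfrac{k-a}n,\quad p_{00}=\tfrac{\ell+a}n.$$
As $a\le\frac{k-\ell+1}2$ and $n<3k$, we have $p_{01}\ge\frac{k+\ell-1}{2n}\ge\frac k{2n}\ge\frac16$ and $p_{00}\ge\frac\ell n\ge\frac\varepsilon3$. The expected counts of the four types are the integers $c=(a,k-a,k-a,\ell+a)$. A multinomial distribution with integer expected counts $c_q$ is most likely to take exactly these counts (Csiszár–Körner). To see it, note that for any possible count vector $d$,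
$$\frac{P(d)}{P(c)}=\prod_q\frac{c_q!}{d_q!}\Big(\frac{c_q}n\Big)^{d_q-c_q}=\prod_q\frac{c_q!}{d_q!}\,c_q^{\,d_q-c_q}\le1.$$
The powers of $n$ cancel since $\sum(d_q-c_q)=0$. Each factor is at most $1$: if $d_q\ge c_q$ then $d_q!/c_q!\ge c_q^{d_q-c_q}$, and if $d_q<c_q$ then $c_q!/d_q!\le c_q^{c_q-d_q}$. (Types with $c_q=0$ have probability $0$, so $d_q=0$, and they are omitted.) There are at most $(n+1)^3$ count vectors, so the counts $c$ occur with probability at least $(n+1)^{-3}$. Given them, the two bit strings are the indicators of a uniform pair $A,B$ with $|A|=|B|=k$, $|A\cap B|=a$.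

**Step 3: conclusion.** We apply Lemma 5 to indicators. Identify bit strings with sets. In the i.i.d. model, given $|\alpha|=k$, the set $\alpha$ is uniform, so $P(\alpha\in\mathcal F')\le x$; likewise $P(\beta\in\mathcal M_i)\le\mu_i$. Lemma 5 gives
$$(n+1)^{-3}\,\tfrac x4\le P(\alpha\in\mathcal F',\beta\in\mathcal M_i)\le x^{1/p}\mu_i^{1/p}.$$
Raising to the power $p<2$, $\mu_i\ge x^{p-1}\big(4(n+1)^3\big)^{-p}\ge x^{p-1}\big(4(n+1)^3\big)^{-2}=Kx$. $\square$

With $p=2$ (plain Cauchy–Schwarz) the factor would be $(4(n+1)^3)^{-2}<1$, which is useless. The gain $x^{-(2-p)}$ is large exactly when $x$ is very small, and Lemma 2 will provide that.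

## 7. Neighboring sets in $\mathcal F_0$: the upper bound in Theorem 3

**Proof of (6).** By Lemma 3 we may assume that the families are shifted, and by relabeling that $|\mathcal F_0|$ is smallest. Put $\eta=S/N$, $x=f_0>0$, $\nu=\mu_1+\mu_2$. Suppose (6) fails. Then
$$\sum_i\mu_i<1+\eta-\frac{c^*}N<1+\eta.\tag{7}$$

**Step 1: $x$ is exponentially small.** This makes the gain in Lemma 6 large. By Lemma 2, $\sum\mu_i\ge1$, so $3x\le\sum f_i\le2$ and $1-x\ge\frac13$. Lemma 2 with $i=0$ and (7) give $\frac x{3kn}\le\sum\mu_i-1<\eta$. So by Lemma 4 and $n<3k$,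
$$x<3kn\eta\le\frac{36k^2}\varepsilon\,r^{\varepsilon k/8-1}.$$

**Step 2: the excess $e$ is tiny.** This prepares Lemma 1(iii). Since $n+1\le3k$, Step 1 gives
$$K\ge\Big(\frac\varepsilon{36k^2}\,r^{1-\varepsilon k/8}\Big)^{2-p}\big(108k^3\big)^{-2}.$$
Here $r<1$ and $2-p>0$ depend only on $\varepsilon$, so the right side grows exponentially in $k$. Hence there is $k_0(\varepsilon)$ such that for $k\ge k_0(\varepsilon)$
$$K-1>\frac{64k}{\varepsilon^4}\qquad\text{and}\qquad\ell\ge\varepsilon k\ge8.\tag{8}$$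
By Lemma 6 and (7), $Kx\le\nu=\sum\mu_i-\mu_0=\sum\mu_i-1+x<\eta+x$. So $x<\eta/(K-1)$. Also $e=N(\nu-\eta)<Nx$, hence by Lemma 4
$$e<Nx<\frac S{K-1}\le\frac4{\varepsilon(K-1)}\,h(m).$$

**Step 3: what each $A\in\mathcal F_0$ dictates.** We turn the small excess into structure. If $k-\ell=2m+1$, use Lemma 1(iii) with $(a,b)=(m,m+1)$. If $k-\ell=2m$, use it with $(a,b)=(m-1,m+1)$; recall $m\ge1$ there. As $\ell\ge8$, we have $m+1\le a_1$. So Lemma 4 gives $h(m)\le h(m+1)$ and $h(a)\le r\,h(m+1)$ in both cases, and $h(m+1)-h(a)\ge\frac\varepsilon2h(m+1)$. With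
$$\delta:=\frac8{\varepsilon^2(K-1)}$$
we obtain $e/(h(b)-h(a))\le\delta$. So for $i=1,2$ and every $A\in\mathcal F_0$,
$$\mu_i^A(m+1)\le\delta,\qquad\text{and, if }k-\ell\text{ is odd, also}\quad1-\mu_i^A(m)\le\delta.\tag{9}$$
In words: around every $A\in\mathcal F_0$, layer $m+1$ is almost entirely in $\mathcal F_i$, and for $k-\ell$ odd, layer $m$ is almost entirely missing. Let
$$Z=[k-1],\quad A=Z\cup\{k\},\quad A'=Z\cup\{k+1\},\quad A''=Z\cup\{k+2\}.$$
Since $\mathcal F_0$ is non-empty and shifted, $A\in\mathcal F_0$.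

**Step 4: $k-\ell=2m+1$.** We show that $A$ and $A'$ dictate opposite things on a common set of $B$'s. If $|\mathcal F_0|=1$, then (5) gives $\sum|\mathcal F_i|\le1+2N-S$, contrary to assumption. So $\mathcal F_0$ contains a set other than $[k]$. Its largest element is at least $k+1$, and by shiftedness $A'\in\mathcal F_0$. Let
$$\mathcal X=\{B:|B\cap Z|=m,\ k\in B,\ k+1\notin B\}.$$
For $B\in\mathcal X$ we have $|B\cap A|=m+1$ and $|B\cap A'|=m$. By (9) for $A$, $|\mathcal X\cap\mathcal M_1|\le\delta h(m+1)$. By (9) for $A'$, $|\mathcal X\setminus\mathcal M_1|\le\delta h(m)\le\delta h(m+1)$. So $|\mathcal X|\le2\delta h(m+1)$. On the other hand,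
$$\frac{|\mathcal X|}{h(m+1)}=\frac{\binom{k-1}m\binom{k+\ell-1}{k-m-1}}{\binom k{m+1}\binom{k+\ell}{k-m-1}}=\frac{m+1}k\cdot\frac{\ell+m+1}{k+\ell}\ge\frac1k\cdot\frac\ell{2k}\ge\frac\varepsilon{2k}.$$
Hence $\frac\varepsilon{2k}\le2\delta=\frac{16}{\varepsilon^2(K-1)}$, i.e. $K-1\le\frac{32k}{\varepsilon^3}$, contradicting (8).

**Step 5: $k-\ell=2m$.** Now (9) says nothing about layer $m$, which is paired with itself. We recover information there from three sets $A,A',A''$. If $\mathcal F_0\subset\binom{[k+1]}k$, then $|\mathcal F_0|\le k+1$, and (5) gives $\sum|\mathcal F_i|\le k+1+2N-S$, contrary to assumption. So $\mathcal F_0$ contains a set with an element $\ge k+2$, and by shiftedness $A,A',A''\in\mathcal F_0$. Let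
$$\begin{aligned}\mathcal Q'&=\{B:|B\cap Z|=m,\ k\notin B,\ k+1\in B\},\\\mathcal Q''&=\{B:|B\cap Z|=m,\ k\notin B,\ k+2\in B\},\\\mathcal R'&=\{B:|B\cap Z|=m,\ k\notin B,\ k+1\notin B\}.\end{aligned}$$
Sets in $\mathcal Q'$ meet $A'$ in $m+1$ points, and sets in $\mathcal Q''$ meet $A''$ in $m+1$ points. So by (9), for $i=1,2$,
$$|\mathcal Q'\cap\mathcal M_i|\le\delta h(m+1),\qquad|\mathcal Q''\cap\mathcal M_i|\le\delta h(m+1).\tag{10}$$

*Claim:* $|\mathcal R'\setminus\mathcal M_1|\le\delta h(m+1)$. That is, since $\mathcal Q'$ is almost entirely in $\mathcal F_2$, the set $A$ forces $\mathcal R'$ to be almost entirely missing from $\mathcal F_1$. Let $B_2\in\mathcal Q'$ be uniform. Let $Y$ be an independent uniform $m$-subset of $Z$, and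
$$B_1=\big([n]\setminus(A\cup B_2)\big)\cup Y.$$
The set $B_2\setminus A$ is a uniform $(k-m)$-subset of $[n]\setminus A$ containing $k+1$. Its complement in $[n]\setminus A$ has $(k+\ell)-(k-m)=\ell+m=k-m$ elements and avoids $k+1$. So $B_1$ is a uniform element of $\mathcal R'$. Also $A\cup B_1\cup B_2=[n]$ and $A\in\mathcal F_0$, so $B_1\in\mathcal M_1$ or $B_2\in\mathcal M_2$. Hence
$$\frac{|\mathcal R'\setminus\mathcal M_1|}{|\mathcal R'|}\le\frac{|\mathcal Q'\cap\mathcal M_2|}{|\mathcal Q'|}.$$
Moreover $|\mathcal R'|=\binom{k-1}m\binom{k+\ell-1}{k-m}=\binom{k-1}m\binom{k+\ell-1}{k-m-1}=|\mathcal Q'|$, because $k+\ell-1=2(k-m)-1=(k-m)+(k-m-1)$. The claim follows from (10).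

A set in $\mathcal R'\cap\mathcal Q''$ is either in $\mathcal R'\setminus\mathcal M_1$ or in $\mathcal Q''\cap\mathcal M_1$. So $|\mathcal R'\cap\mathcal Q''|\le2\delta h(m+1)$. But $\mathcal R'\cap\mathcal Q''$ fixes the three points $k,k+1,k+2$, and $k+\ell-2$ points remain outside $Z$. So
$$\frac{|\mathcal R'\cap\mathcal Q''|}{h(m+1)}=\frac{\binom{k-1}m\binom{k+\ell-2}{k-m-1}}{\binom k{m+1}\binom{k+\ell}{k-m-1}}=\frac{m+1}k\cdot\frac{(\ell+m+1)(\ell+m)}{(k+\ell)(k+\ell-1)}\ge\frac1k\Big(\frac\ell{k+\ell}\Big)^2\ge\frac{\varepsilon^2}{4k}.$$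
Hence $\frac{\varepsilon^2}{4k}\le2\delta=\frac{16}{\varepsilon^2(K-1)}$, i.e. $K-1\le\frac{64k}{\varepsilon^4}$, contradicting (8). $\blacksquare$

Step 5 needs $A''$. With $\mathcal F_0=\binom{[k+1]}k$ the dictates of $A$ and $A'$ are compatible: in the extremal construction of Section 4, sets of $\mathcal Q'$ have $m+1$ points in $[k+1]$ and belong to $\mathcal F_i$, while sets of $\mathcal R'$ have $m$ points there and are missing.

## 8. For $s=3$, even splitting is not always best

No exact formula is claimed here for $s\ge3$, and the balanced families of Section 3 need not be optimal. Let $s=3$, $\ell=k-1$, so $n=4k-1$ and $t=2$. The balanced thresholds are $1,1,0$, with total $1+3N-2\binom{3k-1}k$. Instead fix $y\notin[k]$ and take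
$$\mathcal F_0=\{[k]\},\qquad\mathcal F_i=\{F:F\cap[k]\ne\emptyset\text{ or }y\in F\}\quad(i=1,2,3).$$
Suppose $q$ of the sets $F_1,F_2,F_3$ avoid $[k]$. These all contain $y$, so for $q\ge1$ they cover at most $q(k-1)+1$ points outside $[k]$. The others cover at most $k-1$ each. In all at most $3(k-1)+1=3k-2<3k-1=n-k$ points outside $[k]$ are covered, also when $q=0$. So the families are cross-union. Each $\mathcal F_i$, $i\ge1$, misses the $\binom{3k-2}k$ sets avoiding $[k]\cup\{y\}$, and
$$3\binom{3k-2}k=\frac{3(2k-1)}{3k-1}\binom{3k-1}k=\frac{6k-3}{3k-1}\binom{3k-1}k<2\binom{3k-1}k.$$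
So the total $1+3N-3\binom{3k-2}k$ is larger than that of the balanced families.
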